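# Compatible third-order Poisson operators that are not Darboux–Poisson

## 1. One field: the Jacobi identity forces constant coefficients

Let $u(x)$ be a single function of $x$ and write $D=\partial_x$. Consider the third-order operator
$$P=D\bigl(g(u)D+c(u)u_x\bigr)D,\qquad g\neq0. \tag{1}$$
We ask when the bracket $\{F,G\}=\int\frac{\delta F}{\delta u}P\frac{\delta G}{\delta u}\,dx$ is a Poisson bracket, that is, when $P$ is skew-adjoint and the bracket satisfies the Jacobi identity. The answer is very rigid: $g$ must be constant and $c$ must be zero. We prove this first. The proof will show which feature of one field is responsible, and hence where to look when there are several fields.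

Everything is smooth and local. Functions $u(x)$ take values in the coordinate domain under discussion, and a *test function* is a compactly supported smooth (possibly vector-valued) function of $x$. The criterion below is the same for one field as for $n$ fields, so we write it for $u=(u^1,\dots,u^n)$.

For an operator $P$ whose coefficients depend on $u$ and its $x$-derivatives, put $P'[w]=\frac{d}{ds}P_{u+sw}\big|_{s=0}$. For skew-adjoint $P$ put
$$S_P(\xi,\eta,\zeta)=\int\Bigl(\xi\cdot P'[P\zeta]\eta+\eta\cdot P'[P\xi]\zeta+\zeta\cdot P'[P\eta]\xi\Bigr)dx. \tag{2}$$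

**Lemma 1 (Jacobi criterion).** A skew-adjoint $P$ satisfies the Jacobi identity if and only if $S_P(\xi,\eta,\zeta)=0$ for all $u(x)$ and all test functions $\xi,\eta,\zeta$.

This is in Olver, *Applications of Lie Groups to Differential Equations*, §7.1. Here is the reason.

**Step 1: reduce the Jacobi identity to (2).** Let $f,g,h$ be the variational derivatives of functionals $F,G,H$, and let $f'[w]$ be the derivative of $f$ in the direction $w$. Since $\{\{F,G\},H\}$ is the derivative of $\{F,G\}$ in the direction $Ph$, and since $P$ is skew-adjoint,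
$$\{\{F,G\},H\}=\int f'[Ph]\cdot Pg+f\cdot P'[Ph]g-g'[Ph]\cdot Pf .$$
Add the two cyclic permutations. The terms containing $f'$ are $\int f'[Ph]\cdot Pg-f'[Pg]\cdot Ph$. They cancel, because the derivative of a variational derivative is a self-adjoint operator (second variations are symmetric). The terms with $g'$ and $h'$ cancel in the same way. What remains is $S_P(f,g,h)$.

**Step 2: pass from variational derivatives to arbitrary test functions.** If Jacobi holds, apply it to $F=\int\xi(x)\cdot u\,dx$ and similarly with $\eta,\zeta$. The variational derivatives are $\xi,\eta,\zeta$, so $S_P(\xi,\eta,\zeta)=0$. Conversely, let $S_P$ vanish on test functions. Moving all derivatives off $\zeta$, we write the integrand of (2) as $\zeta\cdot M(\xi,\eta)+D(\cdots)$ with a bilinear differential expression $M$. Since $\zeta$ is arbitrary, $M(\xi,\eta)=0$ for all test functions $\xi,\eta$ and all $u(x)$. The derivatives of $\xi,\eta,u$ at a point can be prescribed freely, so every coefficient of $M$ vanishes. Hence the integrand is identically a total derivative. It stays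 one after substituting $f,g,h$, and the Jacobi identity holds. $\blacksquare$

Two remarks for later use. First, $S_P$ is quadratic in $P$, so $P$ and $\mu P$ ($\mu\ne0$ constant) satisfy Jacobi together. Second, in a finite-dimensional linear family of skew-adjoint operators, $S_P$ for fixed $u,\xi,\eta,\zeta$ is a quadratic polynomial in the parameters. So **if $S_P=0$ on a dense subset of the family, then $S_P=0$ on the whole family.** We call this the density remark.

**Theorem 1.** Let $n=1$. If the operator (1) is skew-adjoint and satisfies the Jacobi identity, then $g$ is constant and $c=0$.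

**Step 1: factor $P$.** The purpose is to write $P$ as a symmetric product. We have $P^*=D(gD+cu_x)^*D$ and $(gD+cu_x)^*=-gD-g_x+cu_x$. So $P^*=-P$ says $2c=g'$ (prime means $d/du$). Changing the sign of $P$ if necessary, $g=s^2$ with $s>0$. Then $s\,D\,s=s^2D+ss'u_x=gD+cu_x$, that is,
$$P=D\,s\,D\,s\,D .$$

**Step 2: compute $S_P$.** For a test function $\xi$ put $f_\xi=sD\xi$ and $V_\xi=sDf_\xi$. Then $P\xi=DV_\xi$, and integrating by parts $\int\xi P\eta=-\int D\xi\; sDf_\eta=-\int f_\xi Df_\eta$. Let a dot be the derivative along $\dot u=P\zeta=DV_\zeta$, with $\xi,\eta$ fixed. Then $\dot f_\xi=s'\dot u\,D\xi=\frac{s'}{s}f_\xi DV_\zeta$, and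
$$\int\xi P'[P\zeta]\eta=-\int(\dot f_\xi Df_\eta+f_\xi D\dot f_\eta)=-\int(\dot f_\xi Df_\eta-\dot f_\eta Df_\xi)=-\int\tfrac{s'}{s}DV_\zeta\,(f_\xi Df_\eta-f_\eta Df_\xi).$$
Here $DV_\zeta=sD^2f_\zeta+s_xDf_\zeta$. In the cyclic sum, the terms with $s_x$ contain
$$\sum_{\rm cyc}Df_\zeta\,(f_\xi Df_\eta-f_\eta Df_\xi),$$
which is the expansion along the last row of the determinant with rows $(f_\xi,f_\eta,f_\zeta)$, $(Df_\xi,Df_\eta,Df_\zeta)$, $(Df_\xi,Df_\eta,Df_\zeta)$. It is zero. The terms with $sD^2f_\zeta$ give the same determinant with last row $(D^2f_\xi,D^2f_\eta,D^2f_\zeta)$, a Wronskian. Since $W(s\alpha,s\beta,s\gamma)=s^3W(\alpha,\beta,\gamma)$,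
$$S_P=-\int s'\,W(f_\xi,f_\eta,f_\zeta)\,dx=-\int\kappa(u)\,W(\xi_x,\eta_x,\zeta_x)\,dx,\qquad\kappa=s's^3. \tag{3}$$

**Step 3: show that $\kappa$ is constant.** Note that $W(\xi_x,\eta_x,\zeta_x)$ is supported in $\operatorname{supp}\zeta$. So we may prescribe $\xi,\eta$ near $\operatorname{supp}\zeta$ and cut them off outside. Take $\xi_x=1$, $\eta_x=x$ there. Then $W=\zeta_{xxx}$, and $S_P=0$ for all $\zeta$ gives $D^3\kappa(u(x))=0$ for every $u(x)$. The term $\kappa'(u)u_{xxx}$ can be changed freely by changing $u_{xxx}$ at a point, so $\kappa'=0$.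

**Step 4: show that $\kappa=0$.** Take $\xi_x=x$, $\eta_x=x^3$ near $\operatorname{supp}\zeta$ and write $h=\zeta_x$. Then
$$W=\det\begin{pmatrix}x&x^3&h\\1&3x^2&h_x\\0&6x&h_{xx}\end{pmatrix}=2x^3h_{xx}-6x^2h_x+6xh .$$
Integrating by parts, $\int W=(12+12+6)\int xh=30\int x\zeta_x=-30\int\zeta$. By (3), $0=S_P=30\,\kappa\int\zeta$. Choosing $\int\zeta\neq0$ gives $\kappa=0$. As $s>0$, $s'=0$. So $g$ is constant and $c=g'/2=0$. $\blacksquare$

What changes for several fields? The obstruction was the Wronskian. It came from terms of the form $V_\eta DV_\zeta-V_\zeta DV_\eta$, which are not total derivatives. With $n$ fields, products of $V_\eta$ and $V_\zeta$ can be formed with *skew* bilinear forms $B$, and for those $B(V_\eta,DV_\zeta)-B(V_\zeta,DV_\eta)=D\bigl(B(V_\eta,V_\zeta)\bigr)$. A skew bilinear form on a one-dimensional space is zero, so one field could never profit from this. Section 3 turns the observation into a lemma.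

## 2. Several fields: adapted coordinates, compatibility, decomposability

**Definition (structure of order 3).** Let $u^1,\dots,u^n$ be local coordinates on an $n$-dimensional manifold. A geometric (homogeneous) Poisson structure of order 3 is a matrix operator
$$P^{ij}=g^{ij}D^3+b^{ij}_ku^k_xD^2+\bigl(c^{ij}_ku^k_{xx}+c^{ij}_{kl}u^k_xu^l_x\bigr)D+d^{ij}_ku^k_{xxx}+d^{ij}_{kl}u^k_xu^l_{xx}+d^{ij}_{klm}u^k_xu^l_xu^m_x$$
with coefficients depending on $u$, which is nondegenerate ($\det(g^{ij})\ne0$), skew-adjoint, and whose bracket $\{F,G\}=\int\frac{\delta F}{\delta u^i}P^{ij}\frac{\delta G}{\delta u^j}dx$ satisfies the Jacobi identity.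

Under a change of coordinates $u\mapsto\tilde u(u)$ with $J=\partial\tilde u/\partial u$, variational derivatives transform by $\frac{\delta F}{\delta u}=J^t\frac{\delta F}{\delta\tilde u}$. So $P$ becomes $\tilde P=J\circ P\circ J^t$, which is again in the class.

We use one quoted theorem: every such structure has local coordinates, called *adapted* to it, in which
$$P^{ij}=D\bigl(g^{ij}(u)D+c^{ij}_k(u)u^k_x\bigr)D. \tag{4}$$
For an operator (4) we have $P^*=D(-g^tD-(g^t)_x+c_k^tu^k_x)D$. So $P$ is skew-adjoint if and only if both $g^{ij}=g^{ji}$ and $\partial_kg^{ij}=c^{ij}_k+c^{ji}_k$ hold.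

**Definition (Darboux–Poisson).** Following Doyle, a structure is Darboux–Poisson (DP) if in adapted coordinates all $c^{ij}_k$ vanish. By the equation just displayed, the $g^{ij}$ are then constant.

For example, $D^3$ with one field $u$ is DP. In the coordinate $v=e^u$ it becomes $v\,D^3\,v$. This is the same DP structure, but $v$ is not adapted: an operator (4) kills constants, while $vD^3v$ sends $1$ to $v\,v_{xxx}$. So DP must be read off in adapted coordinates. Theorem 1 says: **for $n=1$ every structure is DP.**

**Definition (compatible, different, indecomposable).** Two structures $P_1,P_2$, written in common coordinates that need not be adapted to either, are compatible if $P_1+\lambda P_2$ is skew-adjoint and satisfies Jacobi for every constant $\lambda$ (members of the pencil may be degenerate). They are different if they are not constant multiples of each other. The pair is indecomposable if there are no common local coordinates, split into two nonempty groups, in which both operators are block-diagonal direct sums of operators acting separately on the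 two groups of variables.

The last condition excludes cheap examples. If $Q$ is any non-DP structure and $v$ is an extra field, then $Q\oplus D^3$ and $Q\oplus2D^3$ are different. Every combination $(1+\lambda)Q\oplus(1+2\lambda)D^3$ is skew-adjoint and Jacobi. This pair is decomposable.

The question, taken from Bolsinov, Konyaev and Matveev, "Research problems on relations between Nijenhuis geometry and integrable systems", arXiv:2410.04276 (2024), is this: **can two different Poisson structures of order 3, one of which is not DP, be compatible** (as an indecomposable pair)? For $n=1$, Theorem 1 says no. We shall see that the answer is yes in every dimension $n\ge2$.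

Two lemmas make DP and indecomposability checkable.

**Lemma 2 (rigidity of adapted coordinates).** Two systems of coordinates adapted to the same structure are related by an affine map. In particular, DP can be tested in any adapted coordinates.

Proof. Let $P=D(gD+c_ku^k_x)D$ in $u$, and let $\tilde u$ also be adapted, $J=\partial\tilde u/\partial u$. The operator $\tilde P=J\,D(gD+c_ku^k_x)D\,J^t$ is of the form (4) in $\tilde u$, so $\tilde Pe=0$ for each constant vector $e$. The third derivatives of $u$ in $\tilde Pe$ come only from $J\,g\,D^3(J^te)$, and their coefficient is $Jg\,(\partial_kJ^t)e$. So $Jg(\partial_kJ^t)e=0$ for all $e$ and $k$. Since $J$ and $g$ are invertible, $\partial_kJ=0$. Under an affine map the form (4) persists, with $c_k$ replaced by $Jc_lJ^t(J^{-1})^l_k$. So the vanishing of $c$ does not depend on the choice. $\blacksquare$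

**Lemma 3 (decompositions are affine).** Suppose a structure $P$, or a pair containing $P$, is block-diagonal in coordinates split into two nonempty groups as above. Let $u$ be coordinates adapted to $P$. Then there are coordinates $(y,z)$, affine functions of $u$, both groups nonempty, in which $P$ (respectively, both members of the pair) is block-diagonal with each block depending only on its own group.

Proof. Each block of $P$ is skew-adjoint. It satisfies Jacobi (use test functions with components in one group). It is nondegenerate, because $\det g$ is the product of the determinants of the two blocks. So each block is a structure in its own variables and has adapted coordinates, $y$ for the first and $z$ for the second, functions of the variables of that block only. In $(y,z)$ all operators are still block-diagonal, and $P$ has the form (4). By Lemma 2, $(y,z)$ is an affine function of $u$. $\blacksquare$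

Here are the two main results.

**Theorem 2.** Let $n\ge2$, with coordinates $(a,b_1,\dots,b_{n-1})$ on $\{a>0\}$. Let $\Psi(u)$ be the matrix of coefficients of the 1-forms
$$\Psi^0=da,\qquad\Psi^i=a\,db_i-b_i\,da\quad(i=1,\dots,n-1),$$
let $T=\Psi^{-1}$, and for a constant symmetric $n\times n$ matrix $K$ put $P_K=D\,TK\,D\,T^t\,D$. Then:

1. for every $K$, $P_K$ is skew-adjoint and satisfies Jacobi; since $P_{K_1}+\lambda P_{K_2}=P_{K_1+\lambda K_2}$, all $P_K$ are mutually compatible, and they form a linear family of dimension $n(n+1)/2$;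
2. if $\det K\ne0$, then $P_K$ is nondegenerate and not DP;
3. if $\det K\ne0$, then $P_K$ alone is already indecomposable.

Hence any two non-proportional nondegenerate $K_1,K_2$ give an indecomposable compatible pair of different third-order structures, neither of them DP. Together with Theorem 1: **pairs as in the question exist in dimension $n$ if and only if $n\ge2$.**

**Theorem 3.** For every $n\ge4$ there is an indecomposable compatible pair $P_0,P_1$ with $P_0$ DP and $P_1$ not DP.

For $n=1$ a pair with exactly one DP member is impossible by Theorem 1. For $n=2,3$ these notes do not determine whether one exists.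

## 3. Frames with skew-linear coefficients

We now repeat Step 2 of Theorem 1 with $s$ replaced by a matrix $T$. The inverse matrix $\Psi=T^{-1}$ is the better object. Its rows are 1-forms, and we choose them so that the bilinear form mentioned at the end of Section 1 is skew.

**Definition (skew-linear frame).** A skew-linear frame is a system of $n$ pointwise independent 1-forms $\Psi^\gamma=\Psi^\gamma_k\,du^k$ with
$$\Psi^\gamma_k(u)=\omega^\gamma_k+\psi^\gamma_{km}u^m,\qquad \omega,\psi\ \text{constant},\quad\psi^\gamma_{km}=-\psi^\gamma_{mk}.$$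

Example: on the plane with coordinates $(a,b)$ and $a>0$, the forms $\Psi^0=da$ and $\Psi^1=a\,db-b\,da$. Indeed $\Psi^1_a=-b$ and $\Psi^1_b=a$, so $\psi^1_{ab}=-1=-\psi^1_{ba}$. By contrast $a\,da$ is not allowed: its coefficient has $\psi_{aa}=1$. For $n=1$ only constant multiples of $du$ remain.

**Lemma 4.** Let $\Psi^\gamma$ be a skew-linear frame with coefficient matrix $\Psi$, let $T=\Psi^{-1}$, let $K$ be constant, symmetric and nondegenerate, and let $\varphi=K^{-1}$. Put
$$A_{lkm}=\sum_{\mathrm{cyc}(l,k,m)}\varphi_{\beta\gamma}\Psi^\beta_l\psi^\gamma_{km}.$$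
Then $P=D\,TK\,D\,T^t\,D$ is skew-adjoint, and with $V_\xi=TKD(T^tD\xi)$,
$$S_P(\xi,\eta,\zeta)=-\int A_{lkm}V_\xi^lV_\eta^kV_\zeta^m\,dx. \tag{5}$$
Consequently $P$ satisfies the Jacobi identity if
$$\varphi_{\beta\gamma}\,\Psi^\beta\wedge d\Psi^\gamma=0. \tag{6}$$

The lemma is in the spirit of the Doyle–Potemin factorization. We prove it in full.

**Step 1: skew-adjointness.** Since $K$ is constant and symmetric, $P^*=(-1)^3D\,T\,D\,K\,T^tD=-P$.

**Step 2: set up the analogues of $f$ and $V$.** For a test function $\xi$ put $f_\xi=T^tD\xi$, $\theta_\xi=KDf_\xi$, $V_\xi=T\theta_\xi$. All are compactly supported, and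
$$P\xi=DV_\xi,\qquad\Psi^tf_\xi=D\xi,\qquad\Psi V_\xi=\theta_\xi,\qquad \int\xi\cdot P\eta=-\int D\xi\cdot T\theta_\eta=-\int f_\xi\cdot KDf_\eta .$$

**Step 3: differentiate along $\dot u=P\zeta=DV_\zeta$.** Integrating by parts and using $K=K^t$,
$$\int\xi\cdot P'[P\zeta]\eta=-\int(\dot f_\xi\cdot KDf_\eta+f_\xi\cdot KD\dot f_\eta)=-\int(\dot f_\xi\cdot\theta_\eta-\dot f_\eta\cdot\theta_\xi).$$
To find $\dot f_\xi$, differentiate $\Psi^tf_\xi=D\xi$, whose right side does not depend on $u$. This gives $\Psi^t\dot f_\xi=-\dot\Psi^tf_\xi$ with $\dot\Psi^\gamma_k=\psi^\gamma_{km}DV^m_\zeta$. Put $B^\gamma(X,Y)=\psi^\gamma_{km}X^kY^m$, a skew form with constant coefficients. Then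
$$\dot f_\xi\cdot\theta_\eta=\dot f_\xi\cdot\Psi V_\eta=(\Psi^t\dot f_\xi)\cdot V_\eta=-f_\xi\cdot B(V_\eta,DV_\zeta),$$
so
$$\int\xi\cdot P'[P\zeta]\eta=\int f_\xi\cdot B(V_\eta,DV_\zeta)-f_\eta\cdot B(V_\xi,DV_\zeta). \tag{7}$$

**Step 4: use skewness in the cyclic sum.** This is the point where one field failed. The terms with $f_\xi$ come from (7) itself and from its cyclic permutation for $\int\zeta\cdot P'[P\eta]\xi$, which contains $-f_\xi\cdot B(V_\zeta,DV_\eta)$. Together they are
$$f_\xi\cdot\bigl(B(V_\eta,DV_\zeta)-B(V_\zeta,DV_\eta)\bigr)=f_\xi\cdot\bigl(B(V_\eta,DV_\zeta)+B(DV_\eta,V_\zeta)\bigr)=f_\xi\cdot D\bigl(B(V_\eta,V_\zeta)\bigr).$$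
Integrate by parts once more and use $Df_\xi=\varphi\theta_\xi=\varphi\Psi V_\xi$:
$$S_P=-\sum_{\rm cyc}\int Df_\xi\cdot B(V_\eta,V_\zeta)=-\sum_{\mathrm{cyc}(\xi,\eta,\zeta)}\int\varphi_{\beta\gamma}\Psi^\beta_l\psi^\gamma_{km}V_\xi^lV_\eta^kV_\zeta^m .$$
Renaming the summation indices turns the cyclic sum over $(\xi,\eta,\zeta)$ into the cyclic sum over $(l,k,m)$. This is (5).

**Step 5: recognize the 3-form.** We have $d\Psi^\gamma=\psi^\gamma_{km}\,du^m\wedge du^k=-\psi^\gamma_{km}\,du^k\wedge du^m$. Hence $\varphi_{\beta\gamma}\Psi^\beta\wedge d\Psi^\gamma=-\varphi_{\beta\gamma}\Psi^\beta_l\psi^\gamma_{km}\,du^l\wedge du^k\wedge du^m$. Since $\psi$ is skew in $k,m$, this 3-form vanishes exactly when all $A_{lkm}$ vanish. $\blacksquare$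

Reading off coefficients: $TK\,D\,T^t=TKT^tD+TK(T^t)_x$. So $P$ is already in adapted form (4) with
$$g=TKT^t,\qquad c_k=TK\,\partial_kT^t. \tag{8}$$
As $TK$ is invertible, $c=0$ if and only if $T$ is constant.

**Two fields by hand.** For $n=2$ condition (6) is empty, since there are no nonzero 3-forms. Take $\Psi^0=da$, $\Psi^1=a\,db-b\,da$, that is
$$\Psi=\begin{pmatrix}1&0\\-b&a\end{pmatrix},\qquad T=\begin{pmatrix}1&0\\ b/a&1/a\end{pmatrix}.$$
Every nondegenerate $K$ gives a structure, and by (8) none is DP. For $K_1=\begin{pmatrix}0&1\\1&0\end{pmatrix}$,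
$$K_1D\,T^t=\begin{pmatrix}0&D\frac1a\\ D&D\frac ba\end{pmatrix},\qquad TK_1D\,T^t=\begin{pmatrix}0&D\frac1a\\ \frac1aD&\frac baD\frac1a+\frac1aD\frac ba\end{pmatrix},$$
while $K_2=\begin{pmatrix}0&1\\1&1\end{pmatrix}$ adds $\frac1aD\frac1a$ in the lower right corner. So
$$P_1=\begin{pmatrix}0&D^2\frac1aD\\[2pt]D\frac1aD^2&D\bigl(\frac1aD\frac ba+\frac baD\frac1a\bigr)D\end{pmatrix},\qquad P_2=P_1+\begin{pmatrix}0&0\\0&D\frac1aD\frac1aD\end{pmatrix}.$$
The operators $P_1+\lambda P_2=P_{K_1+\lambda K_2}$ satisfy Jacobi whenever $K_1+\lambda K_2$ is nondegenerate, hence for all $\lambda$ by the density remark. They are different, compatible and not DP. Only indecomposability is still owed, and we prove it for all $n$ below.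

**Three fields: why two good matrices $K$ need not give a pencil.** The obvious plan for larger $n$ is to fix any skew-linear frame, find two matrices $K_1,K_2$ that satisfy (6), and take the pair. Try
$$\Psi^1=du^1,\quad\Psi^2=du^2,\quad\Psi^3=du^3+u^1du^2-u^2du^1 .$$
Only $d\Psi^3=2\,du^1\wedge du^2$ is nonzero, and $\varphi_{\beta\gamma}\Psi^\beta\wedge d\Psi^\gamma=2\varphi_{33}\,du^1\wedge du^2\wedge du^3$. So (6) says $\varphi_{33}=0$. The matrices
$$K_1=\begin{pmatrix}1&0&0\\0&0&1\\0&1&0\end{pmatrix},\qquad K_2=\begin{pmatrix}0&0&1\\0&1&0\\1&0&0\end{pmatrix}$$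
are their own inverses and have $\varphi_{33}=0$. Both give structures. But
$$K=K_1+K_2=\begin{pmatrix}1&0&1\\0&1&1\\1&1&0\end{pmatrix},\qquad\det K=-2,\qquad (K^{-1})_{33}=\frac{1}{\det K}=-\frac12\neq0 .$$
The Jacobi identity really fails for $P_{K_1}+P_{K_2}=P_K$. Here $A$ is totally skew with $A_{123}=\varphi_{33}\psi^3_{12}=-\varphi_{33}$, so (5) reads $S_P=\varphi_{33}\int\det(V_\xi,V_\eta,V_\zeta)\,dx$. At the constant function $u(x)\equiv0$ we have $T=I$ and $V_\xi=K\xi_{xx}$. For $\xi=p\,e_1$, $\eta=q\,e_2$, $\zeta=r\,e_3$ this gives $S_P=\varphi_{33}\det K\int p_{xx}q_{xx}r_{xx}=\int p_{xx}q_{xx}r_{xx}$. With $q_{xx}=1$ and $r_{xx}=x^2$ near $\operatorname{supp}p$ it equals $2\int p$, which need not vanish.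

The point of failure is now visible. The pencil is linear in $K$, but condition (6) is linear in $\varphi=K^{-1}$. A way out is a frame for which (6) holds for *every* symmetric $\varphi$, in every dimension.

## 4. The frame $da,\ a\,db_i-b_i\,da$ and the family $P_K$

The two-field frame generalizes by letting all the forms $\Psi^i=a\,db_i-b_i\,da$ use the same $da$. Then every $d\Psi^j$ contains the factor $da$. Only the part $a\,db_i$ of $\Psi^i$ survives multiplication by it, and what is left pairs the symmetric $\varphi_{ij}$ with the skew $db_i\wedge db_j$. Here is the proof of Theorem 2.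

**Step 1: Jacobi and compatibility (part 1).** The form $\Psi^i$ has coefficient $-b_i$ at $da$ and $a$ at $db_i$, so the frame is skew-linear, and $\det\Psi=a^{n-1}\neq0$. We have $d\Psi^0=0$ and $d\Psi^j=2\,da\wedge db_j$. For every symmetric $\varphi$,
$$\varphi_{\beta\gamma}\Psi^\beta\wedge d\Psi^\gamma=\sum_j\varphi_{0j}\,da\wedge2\,da\wedge db_j+\sum_{i,j}\varphi_{ij}(a\,db_i-b_i\,da)\wedge2\,da\wedge db_j=-2a\,da\wedge\sum_{i,j}\varphi_{ij}\,db_i\wedge db_j=0 .$$
By Lemma 4, $P_K$ satisfies Jacobi for all nondegenerate $K$. These are dense among symmetric matrices and $P_K$ is linear in $K$, so the density remark gives Jacobi for all $K$. Skew-adjointness for all $K$ is Step 1 of Lemma 4, which does not use $\det K\neq0$. The leading coefficient $TKT^t$ determines $K$, so $K\mapsto P_K$ is linear and injective. The family has the dimension $n(n+1)/2$ of the space of symmetric matrices, and all its members are mutually compatible.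

**Step 2: the type (part 2).** Let $\det K\ne0$. Then $g=TKT^t$ is nondegenerate. For $n\ge2$ the matrix $\Psi$, hence $T$, is not constant, so by (8) $c\neq0$ in the coordinates $(a,b)$, which are adapted. By Lemma 2, $P_K$ is not DP.

**Step 3: indecomposability (part 3).** The tool is the covariant metric $G=g^{-1}=\Psi^t\varphi\Psi=\varphi_{\beta\gamma}\Psi^\beta\Psi^\gamma$ with $\varphi=K^{-1}$. Suppose $P_K$, $\det K\neq0$, decomposes. By Lemma 3 there are affine coordinates $(y,z)$, both groups nonempty, in which $G=G_Y(y)\oplus G_Z(z)$.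

First we show that $a$ depends on one group only. In the coordinates $(a,b)$, $\det G=\det\varphi\cdot a^{2(n-1)}$, and an affine change multiplies this by a constant. So $\mathrm{const}\cdot a^{2(n-1)}=\det G_Y(y)\det G_Z(z)$, and taking logarithms of absolute values, $\partial_{y^i}\partial_{z^j}\log a=0$. Now $a$ is an affine function, $a=\sum\ell_iy^i+\sum\ell'_jz^j+\mathrm{const}$, and $\partial_{y^i}\partial_{z^j}\log a=-\ell_i\ell'_j/a^2$. Thus $\ell_i\ell'_j=0$ for all $i,j$. So $a$ depends on one group only, say on $y$ (the groups play symmetric roles), and it is not constant.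

Next we evaluate $G$ on the other group. Let $X,X'$ be constant vectors in the $z$-directions. Then $da(X)=da(X')=0$, so $\Psi^0(X)=0$, $\Psi^i(X)=a\,db_i(X)$, and the same for $X'$. Hence
$$G(X,X')=a^2\sum_{i,j}\varphi_{ij}\,db_i(X)\,db_j(X'),$$
where $db_i(X),db_j(X')$ are constants. The left side is a function of $z$ only, while $a$ is a non-constant function of $y$. So the constant factor is $0$. Thus $G_Z=0$, which contradicts the nondegeneracy of $G$.

**Step 4: conclusion for pairs.** A decomposition of a pair decomposes each member, so a pair with an indecomposable member is indecomposable. If $K_1,K_2$ are nondegenerate and not proportional, then $P_{K_1},P_{K_2}$ are different by injectivity, and they form the required pair. Since Theorem 1 excludes $n=1$, pairs as in the question exist exactly for $n\ge2$. $\blacksquare$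

The two members can be truly inequivalent. The leading coefficient $TKT^t$ has the signature of $K$, and a change of coordinates acts on it by congruence. For $K_1=I$ and $K_2=\mathrm{diag}(1,\dots,1,-1)$ the signatures are $(n,0)$ and $(n-1,1)$. A constant factor can at most turn $(n,0)$ into $(0,n)$, which is not $(n-1,1)$ for $n\ge2$. So these two compatible structures are not related by any change of coordinates, even up to a constant factor.

## 5. Pencils containing exactly one Darboux–Poisson structure

The family $P_K$ cannot prove Theorem 3, because all its nondegenerate members share the same non-constant $T$ and none is DP. To join a constant structure to a non-constant one, let $T$ itself depend on the pencil parameter: $T_\lambda=I-\lambda N(u)$. Then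
$$T_\lambda KD\,T_\lambda^t=KD-\lambda(NKD+KDN^t)+\lambda^2NKDN^t,$$
and the pencil is linear in $\lambda$ if the last term vanishes. In blocks this is achieved by
$$N=\begin{pmatrix}0&0\\S&0\end{pmatrix},\quad K=\begin{pmatrix}0&I\\I&0\end{pmatrix}:\qquad NKDN^t=\begin{pmatrix}0&0\\0&S\end{pmatrix}\begin{pmatrix}0&DS^t\\0&0\end{pmatrix}=0 .$$
It remains to choose $S$ so that (6) holds and the pair does not decompose.

**The operators.** Let $n=2m+r$ with $m\ge2$ and $r\in\{0,1\}$; this covers all $n\ge4$. Coordinates: $a^\alpha,c_\alpha$ ($\alpha=1,\dots,m$) and, if $r=1$, also $b$. Upper indices on $a$ are labels, not powers. Put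
$$\sigma_1=0,\qquad\sigma_j=a^1da^j-a^jda^1\ (j\ge2),\qquad\sigma_\alpha=S_{\alpha\beta}(a)\,da^\beta ,$$
so that the nonzero entries of $S$ are $S_{jj}=a^1$ and $S_{j1}=-a^j$ for $j\ge2$. Define operators by their nonzero entries:

* $P_0$: $\{a^\alpha,c_\alpha\}=\{c_\alpha,a^\alpha\}=D^3$, and $\{b,b\}=D^3$ if $r=1$;
* $R$: $\{c_\alpha,c_\beta\}=-D\bigl(S_{\alpha\beta}D+D\,S_{\beta\alpha}\bigr)D$;
* $k$ (only for $r=1$): $\{b,c_1\}=\{c_1,b\}=D^3$.

Let $P_1=P_0+R$ if $r=0$ and $P_1=P_0+R+k$ if $r=1$. For odd $n$ the term $k$ is needed: without it both operators would split off the field $b$ as a separate block $D^3$. For $n=4$ the entries of $R$ are $\{c_1,c_2\}=D^2a^{2}D$, $\{c_2,c_1\}=Da^{2}D^2$ and $\{c_2,c_2\}=-D(a^1D+Da^1)D$, where $a^2$ is the second coordinate.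

**Step 1: every combination is a Poisson operator.** We claim that $\nu P_0+\lambda R+\kappa k$ (without $k$ if $r=0$) is skew-adjoint and Jacobi for all constants $\nu,\lambda,\kappa$. Skew-adjointness is clear: $(SD+DS^t)^*=-(SD+DS^t)$, and the other entries are $D^3$ in symmetric positions. For Jacobi, by the density remark we may assume $\nu\neq0$, and by scaling $\nu=1$.

*Case $\kappa=0$ (including $r=0$).* Use Lemma 4 with the forms $da^\alpha$, ($db$), $\Theta_\alpha=dc_\alpha+\lambda\sigma_\alpha$. They form a skew-linear frame: $\sigma_j$ has coefficient $a^1$ at $da^j$ and $-a^j$ at $da^1$. Take $\varphi=2\sum_\alpha da^\alpha\,\Theta_\alpha$ ($+\,db^2$) in this frame. Since the $da^\alpha$ and $db$ are closed and $d\sigma_j=2\,da^1\wedge da^j$, condition (6) reads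
$$\sum_\alpha da^\alpha\wedge d\Theta_\alpha=\lambda\sum_{j\ge2}da^j\wedge2\,da^1\wedge da^j=0,$$
which holds. On the $(a,c)$ variables $\Psi=\begin{pmatrix}I&0\\\lambda S&I\end{pmatrix}$, $T=\begin{pmatrix}I&0\\-\lambda S&I\end{pmatrix}$, $K=\begin{pmatrix}0&I\\I&0\end{pmatrix}$, so
$$TKD\,T^t=\begin{pmatrix}I&0\\-\lambda S&I\end{pmatrix}\begin{pmatrix}0&D\\D&-\lambda DS^t\end{pmatrix}=\begin{pmatrix}0&D\\D&-\lambda(SD+DS^t)\end{pmatrix},$$
and on $b$ the lemma gives $D^3$. The operator of Lemma 4 is exactly $P_0+\lambda R$.

*Case $r=1$, $\kappa\neq0$.* The purpose is to remove $k$ by a linear change of coordinates. Replace $c_1$ by $\hat c_1=c_1-\kappa b+\frac12\kappa^2a^1$ and keep the other coordinates. In $P_0+\lambda R+\kappa k$ we compute: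

* $\{b,\hat c_1\}=\{b,c_1\}-\kappa\{b,b\}=(\kappa-\kappa)D^3=0$;
* $\{\hat c_1,\hat c_1\}=\{c_1,c_1\}-\kappa(\{c_1,b\}+\{b,c_1\})+\kappa^2\{b,b\}+\frac12\kappa^2(\{c_1,a^1\}+\{a^1,c_1\})=\lambda R^{11}+(-2\kappa^2+\kappa^2+\kappa^2)D^3=\lambda R^{11}$;
* $\{\hat c_1,c_j\}=\lambda R^{1j}$ for $j\ge2$, because $\{b,c_j\}=\{a^1,c_j\}=0$;
* $\{a^1,\hat c_1\}=D^3$ and $\{a^j,\hat c_1\}=0$ for $j\ge2$.

Here $R^{\alpha\beta}$ is the $(c_\alpha,c_\beta)$ entry of $R$, and the remaining transposed entries follow by skew-adjointness. The coefficients of $R$ depend only on $a$, and the $a^\alpha$ are unchanged. So in the new coordinates the operator is $P_0+\lambda R$, and the first case applies.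

**Step 2: compatibility, nondegeneracy, types.** We have $P_0+\lambda P_1=(1+\lambda)P_0+\lambda R\,(+\,\lambda k)$, which is skew-adjoint and Jacobi for every $\lambda$ by Step 1. The leading coefficient of $P_0$ is a constant invertible matrix. In suitable coordinates $P_1$ is $P_0+R$, whose leading coefficient $\begin{pmatrix}0&I\\I&-(S+S^t)\end{pmatrix}$ ($\oplus\,1$) is invertible. So both are structures, and they are compatible. $P_0$ has constant coefficients and is DP. $P_1$ has the form (4) in the same coordinates, and its $cc$-block is $-D\bigl((S+S^t)D+(S^t)_x\bigr)D$ with $(S^t)_x\neq0$. By Lemma 2, $P_1$ is not DP. In particular the two are different.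

**Step 3: translate a decomposition into linear algebra.** Suppose the pair decomposes. The given coordinates are adapted to $P_0$. So by Lemma 3 there is a splitting $V=Y\oplus Z$, $Y,Z\neq0$, of the space $V=\mathbb R^n$ of constant vectors, coming from affine coordinates $(y,z)$. The constant covariant metric of $P_0$,
$$h=2\sum_\alpha da^\alpha\,dc_\alpha\ (+\,db^2),$$
and the contravariant metric $g_1(u)$ of $P_1$ are block-diagonal, and each block of $g_1$ depends only on its own variables. So the same holds for the lowered form $q_u(X,X')=g_1(u)(hX,hX')$. We compute it. For $X\in V$ write $X^\alpha=da^\alpha(X)$, $X^b=db(X)$, $\bar X=(X^2,\dots,X^m)$, and use the Euclidean product on $\mathbb R^{m-1}$. Put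
$$B(w;X,X')=w^1\langle\bar X,\bar X'\rangle-\tfrac12\bigl(X^1\langle\bar w,\bar X'\rangle+X'^1\langle\bar w,\bar X\rangle\bigr).$$
It is symmetric in $X,X'$, and $S_{\alpha\beta}(w)X^\alpha X^\beta=\sum_{j\ge2}X^j(w^1X^j-w^jX^1)=B(w;X,X)$, so $(S+S^t)(w)$ is the form $2B(w;\cdot,\cdot)$. The covector $hX$ has components $dc_\alpha(X)$ at $a^\alpha$, $X^\alpha$ at $c_\alpha$ and $X^b$ at $b$. Therefore
$$q_u(X,X')=h(X,X')+k^\flat(X,X')-2B(u;X,X'), \tag{9}$$
where $k^\flat=0$ if $r=0$ and $k^\flat(X,X')=X^bX'^1+X^1X'^b$ if $r=1$.

Now differentiate (9) in $u$ in the direction $w$. Block-diagonality says $q_u(X,X')=q^Y_y(X_Y,X'_Y)+q^Z_z(X_Z,X'_Z)$, and the derivative of $q^Y$ depends on $w$ only through $w_Y$, that of $q^Z$ only through $w_Z$. Hence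
$$B(w;X,X')=B(w_Y;X_Y,X'_Y)+B(w_Z;X_Z,X'_Z). \tag{10}$$

**Step 4: pass to the quotient by the kernel of $B$.** The purpose is to forget the directions that $B$ does not see. Let $W=\{w:\ w^\alpha=0\ \text{for all}\ \alpha\}$. If $B(w;\cdot,\cdot)=0$, take $X=X'$ with $X^1=0$, $\bar X\neq0$, which is possible because $m\ge2$. Then $w^1|\bar X|^2=0$, so $w^1=0$. Taking then $X^1=1$ gives $\langle\bar w,\bar X\rangle=0$ for all $\bar X$, so $\bar w=0$. Thus the kernel $\{w:B(w;\cdot,\cdot)=0\}$ is exactly $W$. If $w\in W$, then (10) with $X,X'\in Y$ gives $B(w_Y;X_Y,X'_Y)=0$. By (10) again, $B(w_Y;X,X')=B(w_Y;X_Y,X'_Y)=0$ for all $X,X'$, so $w_Y\in W$, and likewise $w_Z\in W$. Hence $W=(W\cap Y)\oplus(W\cap Z)$. Since $B$ depends on $X,X'$ only modulo $W$ as well, it descends to $U=V/W\cong\mathbb R^m$ with a splitting $U=U_Y\oplus U_Z$ that satisfies (10).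

**Step 5: one of $U_Y,U_Z$ is zero.** Suppose both are nonzero. For $X\in U_Y$ and $X'\in U_Z$, (10) gives $B(w;X,X')=0$ for all $w$. The choice $w^1=1,\bar w=0$ gives $\langle\bar X,\bar X'\rangle=0$. The choices $w^1=0$, $\bar w$ arbitrary, give $X^1\bar X'+X'^1\bar X=0$. The first coordinate is not identically zero on $U$. So by symmetry we may choose $X\in U_Y$ with $X^1\neq0$, and any $0\neq X'\in U_Z$. Then $\bar X'=-(X'^1/X^1)\bar X$. If $X'^1=0$, then $\bar X'=0$ and $X'=0$, which is excluded. So $X'^1\neq0$, and $\langle\bar X,\bar X'\rangle=0$ forces $|\bar X|^2=0$, that is $\bar X=0$ and then $\bar X'=0$. So $X$ and $X'$ are both nonzero multiples of the first basis vector, which contradicts $U_Y\cap U_Z=0$.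

**Step 6: reach the contradiction.** By Step 5 and symmetry we may assume $U_Z=0$, that is $0\neq Z\subset W$. Since $h$ is block-diagonal and nondegenerate, $h|_Z$ is nondegenerate.

If $r=0$, then $W$ is spanned by the $\partial_{c_\alpha}$ and $h|_W=0$. This is a contradiction.

If $r=1$, then $h|_W=db^2$ has rank one. So $\dim Z=1$, and $Z$ is spanned by a vector $z=\partial_b+\sum_\alpha\gamma^\alpha\partial_{c_\alpha}$. The forms $q_u$ and $h$ have no $Y$–$Z$ cross terms, and neither has $B(u;\cdot,\cdot)$ by (10). So by (9), $k^\flat$ has none. For $X\in Y$, using $z^b=1$ and $z^1=0$,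
$$0=k^\flat(z,X)=z^bX^1+z^1X^b=X^1 .$$
So $da^1$ vanishes on $Y$. It also vanishes on $Z$ because $z^1=0$. Hence $da^1=0$ on $V=Y\oplus Z$, a contradiction.

So the pair $P_0,P_1$ is indecomposable, and Theorem 3 is proved. $\blacksquare$
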